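\title{Independent domination versus packing: counterexamples from finite planes}

\begin{abstract}
For a graph $G$ without isolated vertices, the domination number is at most $\Delta(G)\rho(G)$, where $\Delta(G)$ is the maximum degree and $\rho(G)$ is the packing number. We show that the independent domination number $i(G)$ does not obey this bound. A graph on $49$ vertices built from the Fano plane has $\Delta=24$, $\rho=1$ and $i=25$. Graphs built from affine planes show that $i\le\Delta\rho$ fails for connected graphs with every maximum degree $\Delta\ge 14$ and every packing number. The supremum of $i/\rho$ over graphs of maximum degree $\Delta$ has order $\Delta^2$: it is at least $(\frac1{16}-o(1))\Delta^2$ and at most $(\Delta^2+1)/2$, and the upper bound holds even for the independence number.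
\end{abstract}

\section{The question and the results}\label{sec:intro}

All graphs are finite and simple and have at least one vertex. We write $N(v)$ for the set of neighbors of a vertex $v$, $N[v]=N(v)\cup\{v\}$ for its closed neighborhood, $d(v)$ for its degree, and $\Delta(G)$ for the maximum degree of $G$; the relation $u\sim v$ means that $u$ and $v$ are adjacent.

A set $A\subseteq V(G)$ is \emph{dominating} if every vertex is in $A$ or has a neighbor in $A$, that is, if $A$ meets every closed neighborhood. The \emph{domination number} $\gamma(G)$ is the minimum size of a dominating set. The \emph{independent domination number} $i(G)$ is the minimum size of a dominating set that is also independent. An independent set is dominating exactly when no vertex can be added to it, so $i(G)$ is the minimum size of a maximal independent set, whereas the \emph{independence number} $\alpha(G)$ is the maximum size of an independent set. We use maximality in the following form: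
\begin{equation}\label{eq:max}
\text{if $I$ is a maximal independent set and $v$ has no neighbor in $I$, then $v\in I$.}
\end{equation}

A \emph{packing} is a set of vertices whose closed neighborhoods are pairwise disjoint, and the \emph{packing number} $\rho(G)$ is the maximum size of a packing. Since $N[u]$ and $N[v]$ intersect exactly when $u$ and $v$ are at distance at most $2$, a packing is a set of vertices at pairwise distance at least $3$. In particular, $\rho(G)=1$ if and only if any two vertices of $G$ are at distance at most $2$.

A packing is an obstruction to efficient domination: a dominating set needs a separate vertex in the closed neighborhood of each vertex of the packing. Hence $\rho\le\gamma\le i\le\alpha$, and one asks how much larger than $\rho$ the parameters $\gamma$ and $i$ can be. For $\gamma$, Henning, L\"owenstein and Rautenbach observed that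
\begin{equation}\label{eq:HLR}
\gamma(G)\le\Delta(G)\rho(G)\qquad\text{if $G$ has minimum degree at least $1$.}
\end{equation}
The reason is short. Let $P$ be a maximum packing and $A=\bigcup_{p\in P}N(p)$, so that $|A|\le\Delta\rho$. No vertex can be added to $P$, so every vertex $v$ is at distance at most $2$ from some $p\in P$. If the distance is $1$, then $v\in A$; if it is $2$, then $v$ has a neighbor in $N(p)$; and if $v=p$, then $v$ has a neighbor in $N(p)$ because $d(p)\ge1$. The set $A$ need not be independent, which leads to the following question, taken from Cho and Kim~\cite{CK}.

\begin{quote}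
\emph{Is $i(G)\le\Delta(G)\rho(G)$ for every graph $G$ with at least one edge?}
\end{quote}

The simplest cases suggest that the answer is yes. The complete bipartite graph $K_{\Delta,\Delta}$ has $\gamma\le2$, and its only maximal independent sets are the two sides, so $i=\Delta$, far above $\gamma$ when $\Delta$ is large. Yet $\rho=1$, and the inequality holds with equality. It is known that $i(G)\le3\rho(G)$ when all degrees are at most $3$, so the answer is yes for $\Delta=3$. It is also yes for $\Delta\in\{1,2\}$. Indeed, let $G'$ be obtained from $G$ by deleting its $r$ isolated vertices. A graph with $\Delta\le2$ has no induced claw $K_{1,3}$, and claw-free graphs satisfy $i=\gamma$ by a theorem of Allan and Laskar~\cite{AL}. Each isolated vertex adds $1$ to both $i$ and $\rho$, so \eqref{eq:HLR} gives $i(G)=\gamma(G')+r\le\Delta\rho(G')+r\le\Delta\rho(G)$.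

Nevertheless, the answer is no.

\begin{theorem}\label{thm:fano}
There is a graph on $49$ vertices with $\Delta=24$, $\rho=1$ and $i=25$. Hence the inequality $i\le\Delta\rho$ is false in general.
\end{theorem}

\begin{theorem}\label{thm:all}
For all integers $\Delta\ge14$ and $k\ge1$ there is a connected graph $G$ with $\Delta(G)=\Delta$, $\rho(G)=k$ and $i(G)\ge k\Delta+1>\Delta(G)\rho(G)$.
\end{theorem}

\begin{theorem}\label{thm:growth}
For $\Delta\ge1$ let $F(\Delta)=\sup\{i(G)/\rho(G):\Delta(G)=\Delta\}$.
\begin{enumerate}
\item[(a)] If $\Delta(G)=\Delta\ge1$, then $\alpha(G)\le\frac{\Delta^2+1}{2}\,\rho(G)$. Hence $F(\Delta)\le(\Delta^2+1)/2$ for all $\Delta\ge1$.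
\item[(b)] $F(\Delta)\ge(\Delta+1)^2/64$ for all $\Delta\ge11$, and $F(\Delta)\ge(\frac1{16}-o(1))\Delta^2$ as $\Delta\to\infty$.
\end{enumerate}
Thus $F(\Delta)=\Theta(\Delta^2)$.
\end{theorem}

In particular, no inequality $i\le C\Delta\rho$ with a constant $C$ holds. We do not decide the question for $4\le\Delta\le13$, and we do not determine the constant between $1/16$ and $1/2$ in Theorem~\ref{thm:growth}.

Section~\ref{sec:fano} proves Theorem~\ref{thm:fano} and contains the main idea. Section~\ref{sec:affine} constructs a family of graphs from affine planes, from which Sections~\ref{sec:all} and~\ref{sec:lower} deduce Theorems~\ref{thm:all} and~\ref{thm:growth}(b). Section~\ref{sec:upper} proves Theorem~\ref{thm:growth}(a) and can be read independently.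

\section{A counterexample from the Fano plane}\label{sec:fano}

We look for a graph with $\rho=1$ in which every maximal independent set has more than $\Delta$ vertices. Start with a large independent set of vertices, called points. Any two of them need a common neighbor, so we add vertices, called lines, in such a way that any two points lie on a line. A few lines dominate all the points, as \eqref{eq:HLR} says they must. To prevent an \emph{independent} set from doing so, we make the lines adjacent to each other. An independent set then contains few lines, and by \eqref{eq:max} a maximal one contains every point that these lines miss. If a line misses more points than it contains, this is promising, except that the edges between lines raise the maximum degree. Replacing each point by several copies makes this cost relatively small.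

The Fano plane has the $7$ points of $\mathbb{Z}_7$ and the $7$ lines $\{a,a+1,a+3\}$, $a\in\mathbb{Z}_7$. Each line has $3$ points, and each point $p$ lies on $3$ lines, those with $a\in\{p,p-1,p-3\}$. Any two points lie on a common line, because the differences $\pm1,\pm2,\pm3$ of elements of $\{0,1,3\}$ are all the nonzero residues. A line contains $3$ points and misses $4$.

\begin{proof}[Proof of Theorem~\ref{thm:fano}]
For $w\ge1$ let $\Phi_w$ be the graph whose vertices are the $7$ lines and $w$ copies of each of the $7$ points. Any two lines are adjacent, each copy of a point $p$ is adjacent to the $3$ lines through $p$, and there are no other edges.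

A line has degree $6+3w$ and a copy of a point has degree $3$, so $\Delta(\Phi_w)=3w+6$.

Any two vertices are at distance at most $2$. Two lines are adjacent. Copies of points $p$ and $p'$, equal or not, have a line through $p$ and $p'$ as a common neighbor. A line $\ell$ and a copy of $p$ are adjacent if $p\in\ell$, and otherwise have any line through $p$ as a common neighbor. Hence $\rho(\Phi_w)=1$.

Let $I$ be a maximal independent set. The lines form a clique, so $I$ contains at most one of them. If $I$ contains no line, then by \eqref{eq:max} it consists of all $7w$ copies of points. If $I$ contains a line $\ell$, then it contains no copy of a point on $\ell$, and by \eqref{eq:max} it contains all copies of the $4$ points off $\ell$, so $|I|=4w+1$. The second case occurs, since $\{\ell\}$ extends to a maximal independent set. Thus $i(\Phi_w)=\min\{7w,4w+1\}=4w+1$.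

The inequality $4w+1>3w+6$ holds exactly when $w\ge6$. The graph $\Phi_6$ has $7+42=49$ vertices, $\Delta=24$, $\rho=1$ and $i=25$.
\end{proof}

\section{Graphs from affine planes}\label{sec:affine}

The graphs $\Phi_w$ have $i/\Delta<4/3$ and maximum degree divisible by $3$. To obtain a quadratic gap and to reach every $\Delta\ge14$, we use larger planes and join fewer pairs of lines.

\subsection*{The affine plane}
Let $q$ be an odd prime power and $\mathbb{F}_q$ the field with $q$ elements. The affine plane $AG(2,q)$ has the $q^2$ points of $\mathbb{F}_q^2$ and $q^2+q$ lines: the lines $y=mx+b$ with $m,b\in\mathbb{F}_q$ and the vertical lines $x=c$ with $c\in\mathbb{F}_q$. The $q$ lines of a given slope form a \emph{parallel class}, and so do the $q$ vertical lines. We denote the classes by $L_1,\dots,L_{q+1}$. Solving linear equations over $\mathbb{F}_q$ gives the following facts.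
\begin{enumerate}
\item[(A1)] Each line has $q$ points, and any two distinct points lie on exactly one line.
\item[(A2)] Each point lies on exactly one line of each class, hence on $q+1$ lines.
\item[(A3)] Two lines from different classes meet in exactly one point.
\end{enumerate}

\subsection*{Which lines to join}
Take the lines of $AG(2,q)$ and $w$ copies of each point, join each line to the copies of its points, and consider which pairs of lines should be adjacent.

Joining all pairs, as in Section~\ref{sec:fano}, is too expensive. A line then has degree $\Delta=q^2+q-1+wq$, so $q\le\sqrt\Delta$ and $wq\le\Delta$. One line together with the copies of the points off it is a maximal independent set of size $1+w(q^2-q)\le q\cdot wq\le\Delta^{3/2}$, which is not quadratic in $\Delta$.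

For $\rho=1$ much less is needed: lines from different classes already have a common neighbor by (A3), and it suffices to join the lines within each class. This is too little for a different reason. The $q+1$ lines through a fixed point are then independent, they cover all points by (A1), and they dominate all other lines, so $i\le q+1$.

The remedy is to pair up the classes, which is possible because $q$ is odd, and to make the union of each pair a clique. A line then has only $2q-1$ neighbors among the lines, so $\Delta$ is linear in $q$, while an independent set contains at most $(q+1)/2$ lines, which cover only about half of the $q^2$ points.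

\begin{example}\label{ex:q3}
Let $q=3$. There are $9$ points and $12$ lines. Let the $6$ horizontal or vertical lines form one clique and the $6$ lines of slope $1$ or $2$ form another. A line has degree $5+3w$ and a copy of a point has degree $4$, so $\Delta=3w+5$. A maximal independent set contains at most one line from each clique, together with all copies of the points that its lines miss. With no line it has $9w$ vertices, and with one line $1+6w$. Two lines from different cliques meet in one point, so they cover $5$ points and miss $4$ (Figure~\ref{fig:q3}); this gives $2+4w$ vertices. Therefore $i=4w+2$, which exceeds $3w+5$ exactly when $w\ge4$. By Lemma~\ref{lem:basic} below, $\rho=1$. For $w=4$ this is a graph on $12+36=48$ vertices with $\Delta=17$ and $i=18$.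
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\draw[thick] (-0.4,0) -- (2.4,0) node[right] {$y=0$};
\draw[thick] (-0.3,-0.3) -- (2.3,2.3) node[right] {$y=x$};
\foreach \x/\y in {0/0,1/0,2/0,1/1,2/2} \fill (\x,\y) circle (2.6pt);
\foreach \x/\y in {0/1,2/1,0/2,1/2} \draw[fill=white] (\x,\y) circle (2.6pt);
\end{tikzpicture}
\caption{The nine points of the affine plane $AG(2,3)$. Two nonparallel lines cover five points (black) and miss four (white). A maximal independent set that contains these two lines and no other line contains every copy of every white point.}
\label{fig:q3}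
\end{figure}

\subsection*{The graphs $G(q,w,t,e)$}
The graphs just described have maximum degree $(w+2)q-1$, which misses many values. We add two ways of raising the maximum degree by one. The first is an extra copy of a fixed point $p_0$; it raises the degrees of the lines through $p_0$, but it does not raise $i$. This is harmless when $i$ exceeds $\Delta$ by a margin. When there is no margin, we need to raise $i$ as well. For this we attach to each parallel class a \emph{direction} vertex adjacent to all lines of the class. Direction vertices of different classes are made adjacent, which puts each of them within distance $2$ of all lines. With $t$ direction vertices per class, each line gains $t$ neighbors, and every maximal independent set will turn out to contain $t$ direction vertices.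

\begin{definition}\label{def:G}
Let $q$ be an odd prime power and let $w\ge1$, $t\ge0$, $e\ge0$ be integers. Put $s=(q+1)/2$, call the sets $\Gamma_h=L_{2h-1}\cup L_{2h}$ for $1\le h\le s$ \emph{groups}, and fix a point $p_0$. The vertices of $G(q,w,t,e)$ are
\begin{itemize}
\item the lines of $AG(2,q)$;
\item the \emph{point vertices}: $w$ copies of each point and $e$ additional copies of $p_0$; a copy of $p$ is said to lie \emph{over} $p$;
\item the \emph{direction vertices}: a set $Z_c$ of $t$ vertices for each $c\in\{1,\dots,q+1\}$.
\end{itemize}
The edges join any two distinct lines of the same group, each line to each point vertex over a point of the line, each line of $L_c$ to each vertex of $Z_c$, and each vertex of $Z_c$ to each vertex of $Z_{c'}$ for $c\ne c'$. We put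
\[
D=(w+2)q-1+t+e,\qquad \iota=\frac{w(q^2-1)}2+\frac{q+1}2+t .
\]
\end{definition}

Example~\ref{ex:q3} is the graph $G(3,w,0,0)$, for which $D=3w+5$ and $\iota=4w+2$.

\begin{lemma}\label{lem:basic}
Let $G=G(q,w,t,e)$.
\begin{enumerate}
\item[(a)] Any two vertices of $G$ are at distance at most $2$, so $\rho(G)=1$.
\item[(b)] If $q(t+1)\le D$, then $\Delta(G)=D$. The condition holds when $t=0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) There are six types of pairs.
\begin{itemize}
\item \emph{Two point vertices}, over $p$ and $p'$: a line through $p$ and $p'$ exists by (A1), or by (A2) if $p=p'$, and it is a common neighbor.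
\item \emph{Two lines}: they are adjacent if they are in the same group. Otherwise they are in different classes, and a point vertex over their common point is a common neighbor by (A3).
\item \emph{A point vertex $x$ over $p$ and a line $\ell\in L_c$}: let $m$ be the line of $L_c$ through $p$, given by (A2). Then $x\sim m$, and either $m=\ell$ or $m\sim\ell$.
\item \emph{A vertex of $Z_c$ and a point vertex over $p$}: the line of $L_c$ through $p$ is a common neighbor.
\item \emph{A vertex $z\in Z_c$ and a line $\ell\in L_{c'}$}: they are adjacent if $c'=c$. Otherwise any vertex of $Z_{c'}$ is a common neighbor, and $Z_{c'}\neq\emptyset$ because $|Z_{c'}|=|Z_c|$.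
\item \emph{Vertices of $Z_c$ and $Z_{c'}$}: they are adjacent if $c\neq c'$, and otherwise any line of $L_c$ is a common neighbor.
\end{itemize}

(b) A line is adjacent to the other $2q-1$ lines of its group, to $wq$ point vertices, to $e$ further point vertices if it contains $p_0$, and to $t$ direction vertices. So the largest degree of a line is $D$. A point vertex has degree $q+1\le 3q-1\le D$. A direction vertex is adjacent to $q$ lines and to $t$ vertices in each of the other $q$ classes, so its degree is $q(t+1)$. Finally, $q\le D$, which is the condition for $t=0$.
\end{proof}

\subsection*{Chains}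
A disjoint union of $k$ copies of $G(q,w,t,e)$ has packing number $k$, but it is not connected. Connecting edges should not raise the maximum degree, so we place them at point vertices, whose degrees are small.

For $k\ge1$ let $G_1,\dots,G_k$ be disjoint copies of $G(q,w,t,e)$. Choose a point vertex $x_a$ in each $G_a$, add the edges $x_ax_{a+1}$ for $1\le a<k$, and call the result $H_k=H_k(q,w,t,e)$. Thus $H_1=G(q,w,t,e)$.

\begin{lemma}\label{lem:chain}
The graph $H_k$ is connected and $\rho(H_k)=k$. If $q(t+1)\le D$, then $\Delta(H_k)=D$.
\end{lemma}

\begin{proof}
Each $G_a$ is connected by Lemma~\ref{lem:basic}(a), and the new edges join consecutive copies. Only the degrees of the vertices $x_a$ change, and they become at most $q+3\le3q-1\le D$, so the last claim follows from Lemma~\ref{lem:basic}(b).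

Two vertices of the same $G_a$ are at distance at most $2$ in $H_k$, so a packing has at most one vertex in each $G_a$, and $\rho(H_k)\le k$. Conversely, choose a point vertex $y_a\ne x_a$ in each $G_a$. It is not adjacent to $x_a$, so it is at distance $2$ from $x_a$. For $a\ne b$, a path from $y_a$ to $y_b$ leaves $G_a$ through $x_a$ and enters $G_b$ through $x_b$, so it has length at least $2+1+2=5$. Hence $\{y_1,\dots,y_k\}$ is a packing.
\end{proof}

The next lemma is the main estimate. Each copy $G_a$ contributes at least $\iota$ vertices to a maximal independent set, except that $x_a$ may be missing because it is dominated through a connecting edge. This loss cannot occur in all $k$ copies at once.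

\begin{lemma}\label{lem:i}
For all $k\ge1$ we have $i(H_k)\ge k\iota-(k-1)$. In particular, $i(G(q,w,t,e))\ge\iota$.
\end{lemma}

\begin{proof}
Let $I$ be a maximal independent set of $H_k$. Fix $a$ and count the vertices of $I$ in $G_a$ by type.

\emph{Lines.} Let $S$ be the set of lines of $G_a$ in $I$ and $j=|S|$. Each group is a clique, so $S$ has at most one line in each group. Hence $j\le s$, and the lines of $S$ belong to different classes. Call a point \emph{covered} if it lies on a line of $S$. If $j\ge1$, one line of $S$ covers $q$ points, and each of the others meets it by (A3) and so covers at most $q-1$ further points. At most $q+(j-1)(q-1)=j(q-1)+1$ points are covered, and this bound also holds for $j=0$. So at least $q^2-1-j(q-1)$ points are uncovered.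

\emph{Point vertices.} Let $x\ne x_a$ be a point vertex of $G_a$ over an uncovered point $p$. Its neighbors are the lines through $p$, none of which is in $I$, so $x\in I$ by \eqref{eq:max}. Put $\epsilon_a=1$ if $x_a$ lies over an uncovered point and $x_a\notin I$, and $\epsilon_a=0$ otherwise. Every point has at least $w$ copies, so $I$ contains at least $w\bigl(q^2-1-j(q-1)\bigr)-\epsilon_a$ point vertices of $G_a$.

\emph{Direction vertices.} Suppose that $t\ge1$. Since $j\le s<q+1$, some class $L_c$ has no line in $S$. If $I$ contained no direction vertex of $G_a$, then a vertex of $Z_c$ would have no neighbor in $I$ and would not be in $I$, contrary to \eqref{eq:max}. So $I$ contains a vertex $z\in Z_{c'}$ for some $c'$. All vertices of $Z_{c'}$ have the same neighbors as $z$, and none of these neighbors is in $I$. By \eqref{eq:max}, $Z_{c'}\subseteq I$. Thus $I$ contains at least $t$ direction vertices of $G_a$, which is also true for $t=0$.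

Adding the three counts,
\[
|I\cap V(G_a)|\ge j+w\bigl(q^2-1-j(q-1)\bigr)+t-\epsilon_a = w(q^2-1)+t-j\bigl(w(q-1)-1\bigr)-\epsilon_a .
\]
Since $w(q-1)-1\ge0$, the right side is smallest when $j$ is largest. With $j\le s$ and $s(q-1)=(q^2-1)/2$ we obtain
\[
|I\cap V(G_a)|\ge w(q^2-1)+t-\frac{w(q^2-1)}2+s-\epsilon_a=\iota-\epsilon_a .
\]

It remains to show that $\sum_a\epsilon_a\le k-1$. This holds if all $\epsilon_a$ vanish. If $\epsilon_a=1$ for some $a$, then $x_a$ has a neighbor in $I$ by \eqref{eq:max}. This neighbor is not a line, because $x_a$ lies over an uncovered point, so it is $x_{b}$ with $b=a\pm1$. Then $x_b\in I$ gives $\epsilon_b=0$, and again $\sum_a\epsilon_a\le k-1$. Summing over $a$ gives $|I|\ge k\iota-(k-1)$.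
\end{proof}

\begin{remark}\label{rem:sharp}
For $k=1$ the bound is exact: $i(G(q,w,t,e))=\iota$. Take the line of $L_{2h}$ through $p_0$ for each $h$. These $s$ lines meet only in $p_0$, so they cover $1+s(q-1)$ points and miss $(q^2-1)/2$ points, each of which has exactly $w$ copies. The $s$ lines, these copies and $Z_1$ form an independent set of size $\iota$. It dominates every other line through its group, every other point vertex through one of the $s$ lines, and every other direction vertex through $Z_1$.
\end{remark}

\section{Counterexamples for every maximum degree $\Delta\ge14$}\label{sec:all}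

\begin{proof}[Proof of Theorem~\ref{thm:all}]
It suffices to find, for each $\Delta\ge14$, parameters $(q,w,t,e)$ with
\begin{equation}\label{eq:goal}
D=\Delta,\qquad q(t+1)\le D,\qquad \iota\ge\Delta+1 .
\end{equation}
Indeed, Lemma~\ref{lem:chain} then shows that $H_k$ is connected with $\Delta(H_k)=\Delta$ and $\rho(H_k)=k$, and Lemma~\ref{lem:i} gives $i(H_k)\ge k(\Delta+1)-(k-1)=k\Delta+1$. A loss of $k$ instead of $k-1$ in Lemma~\ref{lem:i} would give only $k\Delta$ here.

For $q=5$ we have $D=5w+9+t+e$ and $\iota=12w+3+t$; for $q=3$ we have $D=3w+5+t+e$ and $\iota=4w+2+t$. For $14\le\Delta\le18$ the following parameters satisfy \eqref{eq:goal}.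
\begin{center}
\begin{tabular}{c|c|c|c}
$\Delta=D$ & $(q,w,t,e)$ & $q(t+1)$ & $\iota$\\ \hline
$14$ & $(5,1,0,0)$ & $5$ & $15$\\
$15$ & $(5,1,1,0)$ & $10$ & $16$\\
$16$ & $(5,1,2,0)$ & $15$ & $17$\\
$17$ & $(3,4,0,0)$ & $3$ & $18$\\
$18$ & $(3,4,1,0)$ & $6$ & $19$
\end{tabular}
\end{center}
For $\Delta\ge19$ take $q=5$, $t=0$, $w=\lfloor(\Delta-9)/5\rfloor\ge2$ and $e=\Delta-9-5w\in\{0,\dots,4\}$. Then $D=5w+9+e=\Delta$, the second condition of \eqref{eq:goal} holds because $t=0$, and
\[
\iota-(\Delta+1)=(12w+3)-(5w+10+e)=7w-7-e\ge7-4>0 . \qedhere
\]
\end{proof}

In every row of the table $\iota=\Delta+1$, so there is no margin for extra copies of $p_0$; this is why direction vertices are used for $\Delta\in\{15,16,18\}$. The condition $q(t+1)\le D$ limits their number: in $G(5,1,3,0)$ the lines have degree $17$, but the direction vertices have degree $20$, more than $\iota=18$. The graphs $G(q,w,t,e)$ give no counterexample with $\Delta\le13$. Indeed, $\Delta\ge D\ge(w+2)q-1$ then forces $q=3$ and $w\le2$, and Remark~\ref{rem:sharp} gives $i-\Delta\le\iota-D=w-3-e<0$.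

\section{The quadratic lower bound}\label{sec:lower}

For $t=e=0$, fixed $w$ and large $q$, we have $D\approx(w+2)q$ and $\iota\approx wq^2/2$, so $\iota/D^2$ tends to $w/(2(w+2)^2)$. Since $(w+2)^2-8w=(w-2)^2\ge0$, this limit is at most $1/16$, with equality for $w=2$. We therefore take $w=2$, let $q$ be a prime close to $\Delta/4$, and use extra copies of $p_0$ to adjust the maximum degree. Two facts about primes are needed. Bertrand's postulate states that for every integer $m\ge1$ there is a prime $p$ with $m<p\le2m$. The prime number theorem states that the number $\pi(x)$ of primes up to $x$ satisfies $\pi(x)\sim x/\log x$ as $x\to\infty$.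

\begin{proof}[Proof of Theorem~\ref{thm:growth}(b)]
Let $\Delta\ge11$, put $x=(\Delta+1)/4$, and let $q$ be the largest prime with $q\le x$. The hypothesis $\Delta\ge11$ gives $x\ge3$, so $q\geq 3$ is odd. Let $e=\Delta-(4q-1)$, which is nonnegative because $q\le x$, and let $G=G(q,2,0,e)$. By Lemma~\ref{lem:basic}, $\rho(G)=1$ and $\Delta(G)=4q-1+e=\Delta$. By Lemma~\ref{lem:i},
\[
F(\Delta)\ge i(G)\ge (q^2-1)+\frac{q+1}2\ge q^2 .
\]

Let $m=\lfloor x/2\rfloor\ge1$ and let $p$ be a prime with $m<p\le2m$. Then $p\ge m+1>x/2$ and $p\le x$, so $q\ge p>x/2=(\Delta+1)/8$. Hence $F(\Delta)>(\Delta+1)^2/64$.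

For fixed $0<\eta<1$, the prime number theorem gives $\pi(x)/\pi((1-\eta)x)\to1/(1-\eta)>1$, so for large $x$ there is a prime in $((1-\eta)x,x]$. Thus $q=(1-o(1))\Delta/4$, and $F(\Delta)\ge q^2=(\frac1{16}-o(1))\Delta^2$.
\end{proof}

\section{The quadratic upper bound}\label{sec:upper}

Let $B(v)$ be the set of vertices at distance at most $2$ from $v$. It consists of $v$, its $d(v)$ neighbors, and at most $\Delta-1$ further neighbors of each of these, so
\begin{equation}\label{eq:ball}
|B(v)|\le1+d(v)+d(v)(\Delta-1)=1+d(v)\Delta .
\end{equation}
The balls $B(p)$ around the vertices of a maximum packing cover $V(G)$, so $\alpha(G)\le|V(G)|\le(\Delta^2+1)\rho(G)$. The task is to gain a factor $1/2$. If $G$ is $\Delta$-regular, counting the edges that leave an independent set $I$ gives $\Delta|I|\le\Delta|V(G)\setminus I|$, so $|I|\le|V(G)|/2$, and we are done. In general, an independent set of vertices of low degree can contain most of the vertices, as in a star. But by \eqref{eq:ball} the ball around a vertex of low degree is small. To play one effect against the other, we build the packing greedily, always choosing an available vertex of smallest degree. The number $d_j$ that bounds the size of the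 $j$th ball from above then also bounds from below the degrees of the vertices that this ball is the first to cover.

\begin{proof}[Proof of Theorem~\ref{thm:growth}(a)]
Let $G$ have maximum degree $\Delta\ge1$ and let $I$ be an independent set. Choose vertices $p_1,p_2,\dots$ as follows. At step $j$, call a vertex \emph{available} if it is not in $B(p_l)$ for any $l<j$, and let $p_j$ be an available vertex whose degree $d_j$ in $G$ is minimum. Stop when no vertex is available, say after $m$ steps. Since $p_j\notin B(p_l)$ for $l<j$, the vertices $p_1,\dots,p_m$ form a packing, and $m\le\rho(G)$.

Put $V_j=B(p_j)\setminus\bigcup_{l<j}B(p_l)$, $n_j=|V_j|$ and $u_j=|I\cap V_j|$. The sets $V_1,\dots,V_m$ partition $V(G)$. Every vertex of $V_j$ is available at step $j$, so it has degree at least $d_j$. Also $n_j\le1+d_j\Delta$ by \eqref{eq:ball}.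

Since $I$ is independent, the number of edges between $I$ and $V(G)\setminus I$ equals $\sum_{v\in I}d(v)$, and it is at most $\Delta|V(G)\setminus I|$. Therefore
\[
\sum_j d_ju_j\le\sum_{v\in I}d(v)\le\Delta\sum_j(n_j-u_j),
\qquad\text{that is,}\qquad
\sum_j(d_j+\Delta)u_j\le\Delta\sum_jn_j .
\]
Edges run between different parts $V_j$, so this inequality is available only for the sum, and the unequal weights $d_j+\Delta$ cannot be divided out part by part. Instead we raise every weight to $2\Delta$ and bound the added terms using $u_j\le n_j$ and $d_j\le\Delta$:
\begin{align*}
2\Delta|I|&=\sum_j(d_j+\Delta)u_j+\sum_j(\Delta-d_j)u_j\\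
&\le\Delta\sum_jn_j+\sum_j(\Delta-d_j)n_j=\sum_j(2\Delta-d_j)n_j\le\sum_j(2\Delta-d_j)(1+d_j\Delta).
\end{align*}
Fix $j$ and write $d_j=\Delta-y$ with an integer $y\ge0$. Then
\[
(2\Delta-d_j)(1+d_j\Delta)=(\Delta+y)(1+\Delta^2-\Delta y)=\Delta^3+\Delta+(y-\Delta y^2)\le\Delta^3+\Delta,
\]
because $y\le y^2\le\Delta y^2$ for an integer $y\ge0$ and $\Delta\ge1$. Hence $2\Delta|I|\le m\Delta(\Delta^2+1)$, and dividing by $2\Delta>0$ gives $|I|\le\frac{\Delta^2+1}2\rho(G)$. Since $I$ was arbitrary, $i(G)\le\alpha(G)\le\frac{\Delta^2+1}2\rho(G)$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AL}
Allan and Laskar, 1978.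

\bibitem{CK}
Eun-Kyung Cho and Minki Kim, \emph{Independent domination versus packing in subcubic graphs}, arXiv:2307.05119 (2023).

\end{thebibliography}
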